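# Déjà vu moments that the Legendrian link of skies does not see

## Light on a flat cylinder

Let $M=\mathbb R\times(\mathbb R/\mathbb Z)$ with the flat metric $da^2+db^2$, where $b$ is taken modulo $1$. Consider the spacetime $\mathbb R\times M$ with the metric $-dt^2+da^2+db^2$. A future-directed timelike curve, parametrized by $t$, is $t\mapsto(t,z(t))$ with $|\dot z|<1$. A light ray is $t\mapsto (t,z_0+tv)$ with $|v|=1$. Write $0$ for the point $(0,0)\in M$, and take the events $x=(0,0)$ and $y=(T,0)$, with $T>0$. An observer travels from $x$ to $y$. Does the observer ever meet light that left an earlier point of the same journey?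

Take $T=\frac12$ and let the observer stay at $z\equiv 0$. A light ray from $(t_1,0)$ to $(t_2,0)$ lifts to a straight segment in $\mathbb R^2$ from $(0,0)$ to some $(0,k)$, $k\in\mathbb Z$, so $t_2-t_1=|k|$. Since $0<t_2-t_1\le\frac12$, there is no such ray, and this observer sees nothing twice.

Take $T=\frac32$. The observer at rest meets, at time $1$, a ray emitted at $x$ that went once around. A cleverer observer might try to dodge, but cannot. Let $(t,z(t))$ be any timelike curve from $x$ to $y$. Lift $z$ to $\tilde z:[0,\frac32]\to\mathbb R^2$ with $\tilde z(0)=(0,0)$; it ends at some $(0,j)$ with $|j|<\frac32$, so $j\in\{-1,0,1\}$. Choose $k\in\{-1,0,1\}$ with $k\ne j$ and use the *other* lift $\hat z=\tilde z+(0,k-j)$. The function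
$$f(t)=|\hat z(t)|-t$$
satisfies $f(0)=|k-j|>0$ and $f(\tfrac32)=|k|-\tfrac32<0$. So $f(t^*)=0$ for some $t^*\in(0,\frac32)$, and the segment from the origin to $\hat z(t^*)$, which has length $t^*$, projects to a light ray from $x$ to the event $(t^*,z(t^*))$.

Now look at the same situation in the space of light rays. A light ray is determined by its position at time $0$ and its direction, so this space is $M\times S^1$. The rays through $(t,0)$ form the circle
$$C_t=\{(-tv \bmod \mathbb Z,\ v): v\in S^1\}.$$
If $C_t$ and $C_{t'}$ meet, then $(t-t')v=(0,k)$ for some integer $k$, so $|t-t'|$ is an integer. Hence the circles $C_t$, $0\le t\le\frac12$, are pairwise disjoint and sweep out an embedded annulus from $C_0$ to $C_{1/2}$. The circles $C_0$ and $C_{3/2}$ are also disjoint, but on the way the family returns: $C_1$ meets $C_0$ at $v=(0,\pm1)$. One may try other families of circles from $C_0$ to $C_{3/2}$, of the same kind as the $C_t$ but not consisting of all rays through one event. It will follow from Theorem 3 that no such family is embedded.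

So on this cylinder two phenomena occur together: light returns on every journey from $x$ to $y$, and the two circles of rays cannot be joined by an embedded family. Do they always occur together?

## Skies, positive isotopies, and the conjecture

**Definition (contact notions).** A contact structure on a $(2n-1)$-manifold $Y$ is a maximally non-integrable hyperplane field $\xi$. We assume it co-oriented, $\xi=\ker\beta$ with $\beta$ fixed up to a positive factor. A Legendrian submanifold is an $(n-1)$-dimensional submanifold tangent to $\xi$. A Legendrian isotopy is a smooth map $\iota:L\times[0,1]\to Y$ each of whose slices $\iota(\cdot,\sigma)$ is a Legendrian embedding. It is *positive* if $\beta(\partial_\sigma\iota)>0$, and *embedded* if $\iota$ itself is an embedding.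

For example, on $\mathbb R^2\times S^1$ with coordinates $a,b,\varphi$ let $\alpha=\cos\varphi\,da+\sin\varphi\,db$. Then $\alpha\wedge d\alpha=-da\wedge db\wedge d\varphi$, so $\ker\alpha$ is a contact structure. The circle $a=-t\cos\varphi$, $b=-t\sin\varphi$ is Legendrian, since on it $\alpha=(t\cos\varphi\sin\varphi-t\sin\varphi\cos\varphi)\,d\varphi=0$. As $t$ grows with $\varphi$ fixed, $\alpha(\partial_t)=-\cos^2\varphi-\sin^2\varphi=-1$, so the isotopy is positive for the co-orientation by $-\alpha$. These circles are the lifts of the $C_t$ above.

**Definition (link).** A Legendrian link is an ordered pair $(\Lambda_1,\Lambda_2)$ of disjoint closed connected Legendrian submanifolds. It is a *déjà vu link* if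

- **(P)** there is a positive Legendrian isotopy connecting $\Lambda_1$ to $\Lambda_2$, and
- **(DjV)** there is no embedded positive Legendrian isotopy connecting $\Lambda_1$ to $\Lambda_2$.

Here "connecting" refers to the end slices as submanifolds; no parametrization of $\Lambda_2$ is prescribed.

**Setting.** Spacetimes are connected time-oriented Lorentzian manifolds of dimension at least $3$, with signature $(-,+,\dots,+)$. All those in our proofs are $\mathcal X=\mathbb R\times M$, with $M$ connected of dimension $n\ge2$ and
$$G=-dt^2+g_t ,$$
time-oriented by $\partial_t$. Future-directed causal curves are parametrized by $t$ and written $(t,z(t))$. Timelike curves are smooth with timelike velocity (the intermediate value arguments below work verbatim for piecewise smooth ones). We write $x\le y$ if $x=y$ or there is a future-directed causal curve from $x$ to $y$, and $x\ll y$ if there is a timelike one. We use that $x\le w\ll y$ implies $x\ll y$, that $x\ll y$ is an open condition on $y$, and that a spacetime with a Cauchy surface is globally hyperbolic.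

**Lemma 4.** Suppose $g_t\ge \epsilon^2h$ for all $t$, where $h$ is a complete Riemannian metric on $M$ and $\epsilon>0$ is a constant. Then every $\{t\}\times M$ is a Cauchy surface, so $\mathcal X$ is globally hyperbolic.

*Proof.* A causal curve satisfies $g_t(\dot z,\dot z)\le1$, so $z$ is $\epsilon^{-1}$-Lipschitz for $h$. If it is defined only up to a finite time, then by completeness $z(t)$ converges there and the curve can be extended; the same holds in the past. So an inextendible causal curve is defined for all $t\in\mathbb R$ and meets each slice exactly once. $\square$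

**The space of null geodesics.** Let $\mathfrak N_{\mathcal X}$ be the space of unparametrized future-directed null geodesics. Each meets $\{0\}\times M$ exactly once, and there its velocity can be normalized to $\partial_t+v$ with $v$ a $g_0$-unit vector. So $\mathfrak N_{\mathcal X}$ is identified with the unit tangent bundle $UM$ of $(M,g_0)$. Its contact structure is $\ker\alpha$, with
$$\alpha_{(z,v)}(\zeta)=g_0(v,d\pi\,\zeta),\qquad \pi:UM\to M .$$
The *sky* $\mathfrak S_x$ of an event $x$ is the set of null geodesics through $x$, an embedded $(n-1)$-sphere. If $G=-dt^2+g$ with $g$ complete, then null geodesics are $t\mapsto(t,\gamma(t))$ with $\gamma$ a unit-speed geodesic, and $\mathfrak S_{(t,p)}=\{\gamma:\gamma(t)=p\}$. The skies of two distinct events intersect exactly when a null geodesic passes through both.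

**Lemma 5.** Let $\tau\mapsto(z_\tau,v_\tau)\in UM$ be a smooth curve of null geodesics, the $\tau$-th of which passes through an event $y_\tau$ depending smoothly on $\tau$. Let $k_\tau$ be its velocity at $y_\tau$ in the affine parametrization with velocity $\partial_t+v_\tau$ at time $0$. Then
$$\alpha\Big(\frac{d}{d\tau}(z_\tau,v_\tau)\Big)=G(\dot y_\tau,k_\tau).\tag{1}$$

*Proof.* Let $H(\tau,\lambda)$ be the affinely parametrized geodesic with $H(\tau,0)=(0,z_\tau)$ and $\partial_\lambda H(\tau,0)=\partial_t+v_\tau$. Put $J=\partial_\tau H$ and $k=\partial_\lambda H$. Then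
$$\partial_\lambda G(J,k)=G(\nabla_\lambda J,k)=G(\nabla_\tau k,k)=\tfrac12\partial_\tau G(k,k)=0 .$$
At $\lambda=0$ we have $G(J,k)=g_0(\dot z_\tau,v_\tau)$, which is the left side of (1). Since $t$ is strictly increasing along each geodesic, $y_\tau=H(\tau,\lambda(\tau))$ with $\lambda(\tau)$ smooth. So $\dot y_\tau=J+\lambda'(\tau)k$ and $G(\dot y_\tau,k)=G(J,k)$. $\square$

Two consequences. Inside one sky $\dot y_\tau=0$, so skies are Legendrian. If $y_\tau$ moves with future timelike velocity, then $G(\dot y_\tau,k_\tau)<0$. So the co-orientation for which moving a point to the future is positive is the one given by $-\alpha$, and we fix it.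

**Definition (déjà vu moment).** A déjà vu moment on a future-directed timelike curve $c$ is a point $c(t_+)$ for which there is $t_-<t_+$ and a null geodesic connecting $c(t_-)$ to $c(t_+)$.

In Minkowski space there are none: points on a timelike curve are timelike related, and such points do not lie on a common null line.

**Lemma 6.** Let $c:[0,1]\to\mathcal X$ be a future-directed timelike curve from $x$ to $y$ in a globally hyperbolic $\mathcal X$ as above. The skies $\mathfrak S_{c(\sigma)}$ form a positive Legendrian isotopy from $\mathfrak S_x$ to $\mathfrak S_y$. If $c$ has no déjà vu moment, this isotopy is embedded.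

*Proof.* Choose a smooth orthonormal frame $E_0,\dots,E_n$ along $c$ with $E_0$ future timelike. For $w\in S^{n-1}$ let $\iota(w,\sigma)$ be the null geodesic through $c(\sigma)$ in the direction $E_0+\sum w_iE_i$. By Lemma 5 the slices are Legendrian and $-\alpha(\partial_\sigma\iota)>0$. Since each slice is an embedding tangent to $\ker\alpha$ and $\partial_\sigma\iota$ is transverse to $\ker\alpha$, the map $\iota$ is an immersion. If $\iota(w,\sigma)=\iota(w',\sigma')$ with $\sigma<\sigma'$, this null geodesic connects $c(\sigma)$ to $c(\sigma')$, and $c(\sigma')$ is a déjà vu moment. So without déjà vu moments $\iota$ is an injective immersion of a compact manifold, which is an embedding. $\square$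

This explains the following known result, which we may use.

**Known result.** If the skies of two points $x,y$ in a globally hyperbolic spacetime form a déjà vu link $(\mathfrak S_x,\mathfrak S_y)$, then there are déjà vu moments on every future-directed timelike curve from $x$ to $y$.

Indeed, by Lemma 6 a curve without déjà vu moments would violate (DjV). The problem, from Stefan Nemirovski, "Legendrian links and déjà vu moments", arXiv:2303.12433 (2023), asks to prove or disprove a converse.

**Conjecture.** Let $\mathcal X$ be a globally hyperbolic spacetime such that its Cauchy surface is not homeomorphic to the sphere. If there are déjà vu moments on every future-directed timelike curve from $x$ to $y$, where $x\le y$, then the skies either intersect or form a déjà vu link $(\mathfrak S_x,\mathfrak S_y)$ in $\mathfrak N_{\mathcal X}$.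

The conjecture is false. We shall prove the following.

**Theorem 1.** Let $X=\mathbb R\times\mathbb{RP}^n$, $n\ge2$, with $-dt^2+g_{\rm round}$ (quotient of the unit sphere). Let $p\in\mathbb{RP}^n$, $0<\varepsilon<\pi$, $x=(0,p)$, $y=(\pi+\varepsilon,p)$. Then every future-directed timelike curve from $x$ to $y$ has a déjà vu moment, but $\mathfrak S_x\cap\mathfrak S_y=\varnothing$ and $(\mathfrak S_x,\mathfrak S_y)$ is not a déjà vu link.

**Theorem 2.** Let $M$ be any connected manifold of dimension $n\ge2$. There are a globally hyperbolic spacetime $\mathcal X$ with Cauchy surface $M$, a point $x$ and a nonempty open set of points $y\gg x$ such that every future-directed timelike curve from $x$ to $y$ has a déjà vu moment, $\mathfrak S_x\cap\mathfrak S_y=\varnothing$, and $(\mathfrak S_x,\mathfrak S_y)$ is not a déjà vu link. One can take $\mathcal X=\mathbb R\times M$ with a metric equal to $-dt^2+h$ outside a compact set, $h$ a complete Riemannian metric; for $M=\mathbb R^n$ one can take $h$ flat.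

**Theorem 3.** Let $(M,g)$ be a connected complete Riemannian manifold without conjugate points, $\dim M\ge2$, $\mathcal X=(\mathbb R\times M,-dt^2+g)$, $x\le y$ with $\mathfrak S_x\cap\mathfrak S_y=\varnothing$. The following are equivalent:

- (a) $(\mathfrak S_x,\mathfrak S_y)$ is a déjà vu link;
- (b) every future-directed timelike curve from $x$ to $y$ has a déjà vu moment;
- (c) in the universal cover, at least two lifts of $y$ lie in the chronological future of a given lift of $x$.

On the cylinder with $T=\frac32$ the lifts $(0,-1),(0,0),(0,1)$ of $0$ are at distance less than $T$ from the origin, so (c) holds and $(C_0,C_{3/2})$ is a déjà vu link. With $T=\frac12$ only one lift is.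

## A degree obstruction in the universal cover, and where it stops

The natural first attempt is to prove the conjecture as the cylinder suggests: pass to the universal cover and look for an obstruction to embedded isotopies there. This works when there are no conjugate points, and it proves Theorem 3.

**Step 1: translate the hypotheses.** By Lemma 4, $\mathcal X$ is globally hyperbolic. Let $\widetilde M\to M$ be the universal cover with the lifted metric and distance $d$. As $\widetilde M$ is complete, simply connected and has no conjugate points, every $\exp_{\tilde q}:T_{\tilde q}\widetilde M\to\widetilde M$ is a diffeomorphism (it is a local diffeomorphism, hence a covering by the Cartan–Hadamard argument). So any two points of $\widetilde M$ are joined by exactly one geodesic, and it is minimal.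

After a time translation write $x=(0,p)$, $y=(T,q)$, and fix a lift $\tilde p$ of $p$. Null geodesics from $x$ to $y$ correspond to lifts of $q$ at distance exactly $T$ from $\tilde p$. The skies are disjoint, so there are no such lifts and $x\ne y$. Since $x\le y$, a causal curve from $x$ to $y$ lifts to one ending at a lift of $q$ at distance at most $T$, hence less than $T$. So $T>0$, $x\ll y$, at least one lift of $q$ is at distance less than $T$, and every other lift is at distance less than $T$ or greater than $T$. Condition (c) says that at least two lifts are at distance less than $T$.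

**Step 2: (a)⇒(b).** This is the known result.

**Step 3: (b)⇒(c), by exhibiting a curve without déjà vu moments.** Suppose exactly one lift $\tilde q$ has $d(\tilde p,\tilde q)<T$; all others have distance greater than $T$. Let $\tilde z:[0,T]\to\widetilde M$ be the geodesic from $\tilde p$ to $\tilde q$ with constant speed $\lambda=d(\tilde p,\tilde q)/T<1$, and let $c$ be the projection of $t\mapsto(t,\tilde z(t))$, a timelike curve from $x$ to $y$. A déjà vu moment on $c$ gives $t_1<t_2$ and a geodesic of length $t_2-t_1$ in $M$ between the projections of $\tilde z(t_1)$ and $\tilde z(t_2)$. Lift it to start at $\tilde z(t_1)$; it ends at $\phi\tilde z(t_2)$ for some deck transformation $\phi$. Geodesics in $\widetilde M$ are minimal, so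
$$d(\tilde z(t_1),\phi\tilde z(t_2))=t_2-t_1 .$$
If $\phi=1$, the left side is $\lambda(t_2-t_1)<t_2-t_1$, a contradiction. If $\phi\ne1$, then $\phi\tilde q\ne\tilde q$ is another lift of $q$, and by the triangle inequality
$$d(\tilde p,\phi\tilde q)\le \lambda t_1+(t_2-t_1)+\lambda(T-t_2)\le T ,$$
again a contradiction. So $c$ has no déjà vu moment and (b) fails.

**Step 4: (c)⇒(a), by a degree.** (P) holds by Lemma 6, since $x\ll y$. Suppose there were an embedded positive Legendrian isotopy with slices $\Lambda_\sigma$, $\sigma\in[0,1]$, from $\mathfrak S_x$ to $\mathfrak S_y$. With null geodesics read off at $t=0$, $\mathfrak S_x$ is the fiber of $UM$ over $p$. Lift the isotopy to the covering $U\widetilde M\to UM$, starting at the fiber $\mathfrak S_{\tilde x}$ over $\tilde p$, where $\tilde x=(0,\tilde p)$, and call the lifted slices $\widetilde\Lambda_\sigma$.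

The preimage of $\mathfrak S_y$ in $U\widetilde M$ is the disjoint union of the skies of the lifts of $y$ (a geodesic is at only one point at time $T$), and each of them maps bijectively onto $\mathfrak S_y$. As $\widetilde\Lambda_1$ is connected and maps onto $\mathfrak S_y$, it equals $\mathfrak S_{\tilde y}$ for one lift $\tilde y=(T,\tilde q)$. By (c) there is a lift of $y$ in the chronological future of $\tilde x$ other than $\tilde y$. It has the form $\phi\tilde y=(T,\phi\tilde q)$ with $\phi\ne1$ a deck transformation, and $d(\tilde p,\phi\tilde q)<T$.

Consider $\phi\widetilde\Lambda_\sigma$. For $\sigma>0$ it is disjoint from $\mathfrak S_{\tilde x}$, because its projection $\Lambda_\sigma$ is disjoint from $\Lambda_0=\mathfrak S_x$. For $\sigma=0$ it is the fiber over $\phi\tilde p\ne\tilde p$. Hence its projection to $\widetilde M$ avoids $\tilde p$ for every $\sigma\in[0,1]$. Since $\widetilde M\cong\mathbb R^n$, we have $\widetilde M\setminus\{\tilde p\}\simeq S^{n-1}$, and the projected maps $S^{n-1}\to\widetilde M\setminus\{\tilde p\}$ have a degree independent of $\sigma$.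

At $\sigma=0$ the map is constant, so the degree is $0$. At $\sigma=1$ it is, up to precomposition with a diffeomorphism, $v\mapsto\exp_{\phi\tilde q}(-Tv)$. In the coordinates $\exp_{\phi\tilde q}$ this is the round sphere of radius $T$ about the origin, and $\tilde p$ is a point of norm $d(\tilde p,\phi\tilde q)<T$. So the sphere encloses $\tilde p$ and the degree is $\pm1$. This contradiction proves (DjV), hence (a). This completes the proof of Theorem 3. $\square$

**Remark.** (c)⇒(b) also follows directly, as on the cylinder. Lift $z$ to a curve from $\tilde p$ to a lift $\tilde q$ of $q$, pick $\phi\ne1$ with $d(\tilde p,\phi\tilde q)<T$, and apply the intermediate value theorem to $d(\tilde p,\phi\tilde z(t))-t$, which is positive at $0$ and negative at $T$.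

The argument stops at an exact point: it needs $\widetilde M\setminus\{\tilde p\}$ to carry a nontrivial $(n-1)$-sphere, and it needs a second lift. For $M=\mathbb{RP}^n$ the cover is $S^n$, and $S^n\setminus\{\tilde p\}$ is contractible, so the degree carries no information. For $M=\mathbb R^n$ with any metric there is no $\phi\neq1$ at all, so nothing rules out an embedded isotopy. Both gaps turn into counterexamples. What guides us is an asymmetry visible in Lemma 6: déjà vu moments concern families of skies along timelike curves from $x$ to $y$, while (DjV) concerns *all* positive families of Legendrians.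

## Projective space: skies that recur

On $\mathbb{RP}^n$ the sky of an event is also the sky of later events, so an embedded isotopy may end at $\mathfrak S_y$ without traveling to $y$.

**Proof of Theorem 1.** *The skies.* $X$ is globally hyperbolic by Lemma 4. Every unit-speed geodesic of $\mathbb{RP}^n$ is $\pi$-periodic and returns to a given one of its points only after multiples of $\pi$. Hence
$$\mathfrak S_{(t+\pi,p)}=\mathfrak S_{(t,p)},\qquad \mathfrak S_{(s,p)}\cap\mathfrak S_{(s',p)}=\varnothing\quad\text{if }0<|s-s'|<\pi .$$
So $\mathfrak S_y=\mathfrak S_{(\varepsilon,p)}$ is disjoint from $\mathfrak S_x$.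

*An embedded positive isotopy.* The skies $\mathfrak S_{(s,p)}$, $s\in[0,\varepsilon]$, are those along the timelike curve $s\mapsto(s,p)$. They are pairwise disjoint, so this curve has no déjà vu moment, and by Lemma 6 they form an embedded positive Legendrian isotopy from $\mathfrak S_x$ to $\mathfrak S_{(\varepsilon,p)}=\mathfrak S_y$. So (DjV) fails and $(\mathfrak S_x,\mathfrak S_y)$ is not a déjà vu link.

*Déjà vu moments on every curve.* Let $t\mapsto(t,z(t))$ be a timelike curve from $x$ to $y$ and put $f(t)=t+d(p,z(t))-\pi$. Then $f(0)=-\pi<0<\varepsilon=f(\pi+\varepsilon)$, so $f(t^*)=0$ for some $0<t^*<\pi+\varepsilon$. Take a closed geodesic of length $\pi$ that contains a minimal segment from $p$ to $z(t^*)$ (any closed geodesic through $p$ if $z(t^*)=p$). The complementary arc runs from $p$ to $z(t^*)$ and has length $\pi-d(p,z(t^*))=t^*$. So a null geodesic joins $x$ to $(t^*,z(t^*))$, which is a déjà vu moment. $\square$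

This already disproves the conjecture. The same computation works on $S^n$, with $2\pi$ in place of $\pi$.

## One wave can be outrun, two cannot

One may hope to save the conjecture by restricting $M$ further, say to $M=\mathbb R^n$. Theorem 2 says that no restriction on $M$ helps. The plan is to build, in a region of Minkowski space, a light wave from $x$ that catches every timelike curve to $y$, while the Legendrian $\mathfrak S_x$ can be deformed, away from $\mathfrak S_y$, into an ordinary Minkowski sky.

Suppose first that one wave from $x$ sweeps past a point $q$ at time $1$ in the unit direction $e$; near $q$ its front at time $t$ is $T(z)=t$ with, say, $T(z)=1+e\cdot(z-q)$. Let $y=(1+\varepsilon,q)$. A curve that is ahead of the wave ($T(z(t))>t$) at some moment must cross it before reaching $y$, since $T(q)=1<1+\varepsilon$. But a curve can come from behind. Take $z(t)=q-\lambda(1+\varepsilon-t)e$ with $\frac56<\lambda<1$. Then $T(z(t))-t=1-t-\lambda(1+\varepsilon-t)$ is affine in $t$, equals $5\varepsilon-6\lambda\varepsilon<0$ at $t=1-5\varepsilon$ and $-\varepsilon<0$ at $t=1+\varepsilon$. It never changes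 sign, and the intermediate value theorem has nothing to grip.

Now let two waves reach $q$ at time $1$, in the directions $v_A=-\frac35e_1+\frac45e_n$ and $v_B=\frac35e_1+\frac45e_n$. To be behind both at time $1-5\varepsilon$, the displacement $w=z(1-5\varepsilon)-q$ must satisfy $v_A\cdot w\le-5\varepsilon$ and $v_B\cdot w\le-5\varepsilon$. Adding gives $\frac85w_n\le-10\varepsilon$, so $|w|\ge\frac{25}4\varepsilon>6\varepsilon$. But a timelike curve that reaches $q$ at time $1+\varepsilon$ has $|w|<6\varepsilon$. So it is ahead of one of the waves, and will cross it.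

The waves come from two concave dents in an otherwise round wave front of $x$: each dent focuses at a point $o_A$, $o_B$ and spreads again over $q$. The dents will lie so close to $q$ that flattening them does not disturb $\mathfrak S_y$.

## A sphere with two concave dents

In $\mathbb R^n$, $n\ge 2$, write $B(a,c)$, $\bar B(a,c)$, $S(a,c)$ for the open ball, closed ball and sphere. Put
$$q=2e_n,\quad A=\tfrac35e_1+\tfrac65e_n,\quad B=-\tfrac35e_1+\tfrac65e_n,\quad v_A=q-A,\quad v_B=q-B,$$
so $v_A,v_B$ are the unit vectors above. Moreover $|A|=|B|=\ell:=3/\sqrt5$. With $\omega_A=A/\ell$ and $\omega_B=B/\ell$,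
$$v_A\cdot\omega_A=\Big(-\tfrac9{25}+\tfrac{24}{25}\Big)\frac{\sqrt5}3=\frac1{\sqrt5}=v_B\cdot\omega_B .$$
Let $o_A=A+\frac12v_A$ and $o_B=B+\frac12v_B$. Then $|o_A-q|=\frac12$, so $S(o_A,\frac12)\subset\bar B(q,1)$, and $A\in S(o_A,\frac12)$; likewise for $B$.

**Step 1: radial graphs.** The normal direction $v_A$ of $S(o_A,\frac12)$ at $A$ satisfies $v_A\cdot\omega_A>0$. So by the implicit function theorem the sphere is, near $A$, a radial graph $\{R_A(\omega)\omega:\omega\in W_A\}$ over a neighborhood $W_A\ni\omega_A$ in $S^{n-1}$, with $R_A$ smooth, $R_A(\omega_A)=\ell$ and, after shrinking,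
$$(o_A-R_A(\omega)\omega)\cdot\omega>0 .\tag{2}$$
Let $r=\ell+\frac1{10}$, so $1.4<r<1.5$. Since $q-r\omega_A=v_A-\frac1{10}\omega_A$,
$$|r\omega_A-q|^2=1-\frac2{10\sqrt5}+\frac1{100}<1 .$$
After shrinking $W_A$ we have $|r\omega-q|<1$ and $0<R_A(\omega)<r$ for $\omega\in W_A$. Define $W_B,R_B$ in the same way, and shrink so that $W_A\cap W_B=\varnothing$ and $e_n\notin W_A\cup W_B$.

**Step 2: the dented sphere and its flattening.** Let $\chi_A:S^{n-1}\to[0,1]$ be smooth with compact support in $W_A$ and equal to $1$ near $\omega_A$; similarly $\chi_B$. Put
$$R=r-\chi_A(r-R_A)-\chi_B(r-R_B),\qquad R_s=(1-s)R+sr\quad(0\le s\le1),$$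
$$\Gamma_s=\{R_s(\omega)\omega\},\qquad\Gamma=\Gamma_0,\qquad K=\{\lambda\omega:0\le\lambda\le R(\omega)\}.$$
So $\Gamma_1=S(0,r)$ and $K\subset B(0,2)$. Three properties will be used.

- **(Γ1)** If $\omega\in\operatorname{supp}\chi_A\cup\operatorname{supp}\chi_B$, then $R_s(\omega)\omega\in\bar B(q,1)$ for all $s$. Indeed it is a convex combination of $R_A(\omega)\omega\in S(o_A,\frac12)\subset\bar B(q,1)$ (resp. $R_B(\omega)\omega$) and $r\omega\in B(q,1)$.
- **(Γ2)** Otherwise $\chi_A,\chi_B$ vanish near $\omega$, so $\Gamma_s$ coincides with $S(0,r)$ near $R_s(\omega)\omega=r\omega$.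
- **(Γ3)** There is a neighborhood $V_A$ of $v_A$ in $S^{n-1}$ such that for $v\in V_A$ the point $z=o_A-\frac12v$ lies on $\Gamma$, and the outward unit normal of $K$ at $z$ is $\nu(z)=v$. Likewise there is $V_B\ni v_B$ for $o_B$.

To see (Γ3): near $A$ we have $\chi_A=1$ and $R=R_A$, so $\Gamma$ coincides with $S(o_A,\frac12)$ there, and $o_A-\frac12v$ is near $A$ when $v$ is near $v_A$. The normal line at $z$ is spanned by $2(o_A-z)=v$, and by (2) this vector has positive product with the radial direction, as the outward normal of $K$ must.

So $K$ lies locally *outside* the ball about $o_A$, and $\Gamma$ is concave there. Light leaving $\Gamma$ along $\nu$ at time $0$ is at $z+t\nu(z)=o_A+(t-\frac12)v$; it focuses at $o_A$ at time $\frac12$ and then spreads.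

## A metric whose light from one event arrives as $\Gamma$

We now make $\Gamma$ the wave front at time $0$ of a single event $x=(-\theta,0)$. First we choose the arrival time $u(z)$ of the wave; then we choose the metric so that $u(z)-t$ solves the eikonal equation.

**Step 1: the arrival time.** Let $\rho(z)$ be the signed Euclidean distance to $\Gamma$, negative in the interior of $K$, and let $\partial_r$ be the radial derivative. On $\Gamma$, $\nabla\rho=\nu$ and $\partial_r\rho>0$, because $\Gamma$ is a radial graph. By compactness there is $\delta>0$ such that $\rho$ is smooth with $|\nabla\rho|=1$ and $\partial_r\rho>0$ on $\{|\rho|<3\delta\}$. Decrease $\delta$ so that $\rho(0)<-3\delta$, and choose $\kappa>0$ with $\bar B(0,2\kappa)\subset\{\rho<-3\delta\}$. Along a ray in $K$, once $\rho>-3\delta$, the function $\rho$ increases from there up to $\Gamma$. Choose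

- a smooth $\chi_1=\chi_1(|z|)\in[0,1]$, equal to $1$ for $|z|\le\kappa$ and $0$ for $|z|\ge2\kappa$;
- a smooth $\chi_2=\chi_2(\rho)\in[0,1]$, equal to $1$ for $\rho\ge-\delta$ and $0$ for $\rho\le-2\delta$;
- a smooth $\beta\ge0$ on $K$, positive exactly on $\{|z|>\kappa,\ \rho<-\delta\}$ (a relatively open set, so such $\beta$ exists).

Put
$$I_0(\omega)=\int_0^{R(\omega)}(\chi_1+\chi_2\,\partial_r\rho)(\lambda\omega)\,d\lambda,\qquad I_\beta(\omega)=\int_0^{R(\omega)}\beta(\lambda\omega)\,d\lambda .$$
These are smooth on $S^{n-1}$, and $I_\beta>0$ because $\beta>0$ at radii in $(\kappa,2\kappa)$. Fix $\theta>\max I_0$, so that $m=(\theta-I_0)/I_\beta>0$ is smooth on $S^{n-1}$, and define on $K\setminus0$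
$$u(\lambda\omega)=-\theta+\int_0^\lambda\big(\chi_1+\chi_2\,\partial_r\rho+m(\omega)\beta\big)(\lambda'\omega)\,d\lambda' .$$
The function $u$ has the following properties.

- It is smooth on $K\setminus0$ and $\partial_ru=\chi_1+\chi_2\partial_r\rho+m\beta>0$. All three terms are nonnegative; the first is positive for $|z|\le\kappa$, the second for $\rho\ge-\delta$, the third elsewhere.
- For $|z|\le\kappa$ we have $\beta=\chi_2=0$, so $u=-\theta+|z|$. Hence $u\ge-\theta+\kappa$ where $|z|\ge\kappa$.
- On $\Gamma$, $u=-\theta+I_0+mI_\beta=0$.
- On $\{-\delta\le\rho\le0\}$ we have $\chi_1=\beta=0$ and $\chi_2=1$, so $\partial_ru=\partial_r\rho$ there. The ray stays in this set up to $\Gamma$, where $u=0=\rho$. Hence $u=\rho$ on this set. We extend $u$ by $u=\rho$ to $\{0\le\rho<\delta\}$.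
- If $z\in K\setminus0$ and $\rho(z)<-\delta$, then $u(z)<-\delta$, since $u$ increases strictly along the ray to the value $-\delta$ at $\rho=-\delta$. With $|z|=\kappa$ this gives $-\theta+\kappa<-\delta$.

**Step 2: the metric.** Let $\mu_0=|\nabla u|$ on $K\setminus0$ (Euclidean gradient and norm), $\mu_0(0)=1$, and $\mu_0=1$ outside $K$. It is positive because $\partial_ru>0$. It equals $1$ for $|z|\le\kappa$ and wherever $\rho\ge-\delta$, so it is smooth on $\mathbb R^n$. Let $b:\mathbb R\to[0,1]$ be smooth with
$$b=1\ \text{on}\ [-\theta+\tfrac\kappa2,-\tfrac\delta2],\qquad b=0\ \text{for}\ t\le-\theta+\tfrac\kappa4\ \text{and for}\ t\ge-\tfrac\delta4 ,$$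
which is possible since $-\theta+\kappa<-\delta$. Put
$$\mu(t,z)=1-b(t)+b(t)\mu_0(z)>0 .$$
Then $\mu=1$ outside a compact set. Also $\mu=1$ for $t\ge-\frac\delta4$, for $\rho(z)\ge-\delta$, and for $|z|\le\kappa$.

Next, a complete metric $h$ on $M$ that is flat on a large ball. Identify an open set of $M$ with $B(0,13)\subset\mathbb R^n$ by a chart, and let $h_0$ be a Riemannian metric on $M$ equal to $|dz|^2$ on $B(0,12)$. By Nomizu–Ozeki (Proc. AMS 12 (1961)) there is a positive function $f_1$ with $f_1h_0$ complete. Take a smooth $\psi:M\to[0,1]$ with compact support in $B(0,11)$ and $\psi=1$ on $B(0,10)$, and put $h=(\psi+(1-\psi)f_1)h_0$. Then $h=|dz|^2$ on $B(0,10)$, and $h=f_1h_0$ outside a compact set. So $h\ge \epsilon f_1h_0$ for some constant $\epsilon>0$, and $h$ is complete. For $M=\mathbb R^n$ take $h$ flat. As $K\subset B(0,2)$, we may extend $\mu$ by $1$ to $\mathbb R\times M$ and put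
$$\mathcal X=\mathbb R\times M,\qquad G=-dt^2+\mu(t,\cdot)^2h .$$
This equals $-dt^2+h$ outside a compact set. As $\mu$ is bounded away from $0$, Lemma 4 shows that $\mathcal X$ is globally hyperbolic with Cauchy surfaces $\{t\}\times M\cong M$. The region $\{t\ge0\}\times B(0,10)$ is flat Minkowski.

Let $x=(-\theta,0)$ and $y=(1+\varepsilon,q)$, with a small $\varepsilon>0$ to be chosen.

**Step 3: reading rays at time $0$.** At $t=0$ the spatial metric is $h$, so $\mathfrak N_{\mathcal X}$ is the $h$-unit tangent bundle, with $\alpha=\langle v,dz\rangle$ over the chart. If $t_0\ge0$ and $|z_0|+t_0<10$, the null geodesics through $(t_0,z_0)$ run in the flat region back to time $0$, so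
$$\mathfrak S_{(t_0,z_0)}=\{(z_0-t_0v,\,v):v\in S^{n-1}\}.\tag{3}$$
As a check of signs, increasing $t_0$ in (3) moves points with $\alpha=\langle v,-v\rangle=-1$; so $-\alpha$ is positive, as fixed after Lemma 5.

**Lemma 7.** $\mathfrak S_x=N^+\Gamma:=\{(z,\nu(z)):z\in\Gamma\}$. Moreover $x\le(u(z),z)$ for every $z\in K\setminus0$.

*Proof.* Let $F(t,z)=u(z)-t$ on the open set
$$O=\{-\theta+\tfrac\kappa2<t<-\tfrac\delta2,\ z\in\operatorname{int}K\setminus0\}\ \cup\ \{0<|z|<\kappa\}\ \cup\ \{|\rho(z)|<\delta\}.$$
On $O$ we have $G(\nabla F,\nabla F)=-1+\mu^{-2}|\nabla u|^2=0$: on the first set $b=1$, so $\mu=\mu_0=|\nabla u|$; on the second and third $\mu=1=|\nabla u|$. Since the Hessian of $F$ is symmetric, $\nabla_{\nabla F}\nabla F=\frac12\nabla\big(G(\nabla F,\nabla F)\big)=0$. So the integral curves of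
$$\nabla F=\partial_t+\mu^{-2}\nabla u$$
are future-directed null geodesics parametrized by $t$, and $F$ is constant along them because $G(\nabla F,\nabla F)=0$.

We claim that $\{F=0,\ -\theta<t\le0\}\subset O$. Let $t=u(z)\le0$; then $z\in K\setminus0$. If $|z|<\kappa$, we are in the second set. Otherwise $t=u(z)\ge-\theta+\kappa>-\theta+\frac\kappa2$. If $t<-\frac\delta2$, then $u(z)\ne0$, so $z\notin\Gamma$, and we are in the first set. If $t\ge-\frac\delta2$, then $u(z)>-\delta$, hence $\rho(z)\ge-\delta$, hence $\rho(z)=u(z)\in[-\frac\delta2,0]$, and we are in the third set.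

Near $x$, for $|z|<\kappa$, the metric is $-dt^2+|dz|^2$, so the future null geodesics issuing from $x$ start as $(t,(t+\theta)\omega)$, $\omega\in S^{n-1}$, for $-\theta<t<-\theta+\kappa$. On the other hand, $F=0$ and $t<-\theta+\kappa$ force $|z|<\kappa$ and $u=-\theta+|z|$, so these curves are exactly the integral curves of $\nabla F$ in $\{F=0\}$ for those times.

Follow them forward. Along them $u(z(t))=t$, so for $t\in[-\theta+\frac\kappa2,0]$ they stay in the set $\{(u(z),z):z\in K\setminus0,\ u(z)\ge-\theta+\frac\kappa2\}$, which is compact and contained in $O$; therefore they continue to $t=0$. There $u(z)=0$, so $z\in\Gamma$ and the velocity is $\partial_t+\nabla\rho=\partial_t+\nu(z)$. Conversely, start at $(u(z),z)$ for any $z\in K\setminus0$ and flow backward. By the same compactness the curve reaches a time at which $|z|<\kappa$, where it is radial and runs back to $x$. So $x\le(u(z),z)$; and for $z\in\Gamma$ this shows that every point of $\Gamma$ is attained. $\square$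

**Step 4: $x\ll y$.** Let $z_1=1.2\,e_n$. Since $e_n\notin W_A\cup W_B$, $R(e_n)=r>1.2$, so $z_1\in\operatorname{int}K$ and $u(z_1)<0$. By Lemma 7, $x\le(u(z_1),z_1)$. The curve with $z\equiv z_1$ gives $(u(z_1),z_1)\ll(0,z_1)$. A straight line gives $(0,z_1)\ll y$, because $|q-z_1|=0.8<1+\varepsilon$ and the region is flat. Hence $x\ll y$.

## The two dent waves catch every timelike curve

Put $T_A(z)=\frac12+|z-o_A|$ and $T_B(z)=\frac12+|z-o_B|$.

**Step 1: where the dent waves are.** By (Γ3) and Lemma 7, for $v\in V_A$ the null geodesic $t\mapsto(t,\,o_A+(t-\frac12)v)$, $0\le t\le2$, belongs to $\mathfrak S_x$. (It stays in $B(0,10)$, as $|o_A|\le\frac52$.) If $z\ne o_A$ has direction $v=(z-o_A)/|z-o_A|\in V_A$, then $z=o_A+(T_A(z)-\frac12)v$. Hence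
$$\frac{z-o_A}{|z-o_A|}\in V_A,\ \ T_A(z)\le2\ \Longrightarrow\ (T_A(z),z)\text{ lies on a null geodesic through }x,\tag{4}$$
and similarly for $B$.

**Step 2: the choice of $\varepsilon$.** Since $q-o_A=\frac12v_A$ and $q-o_B=\frac12v_B$, we have $T_A(q)=T_B(q)=1$, $\nabla T_A(q)=v_A$ and $\nabla T_B(q)=v_B$. Choose $\varepsilon_0\in(0,\frac1{100})$ such that for $|z-q|<6\varepsilon_0$ the direction from $o_A$ to $z$ lies in $V_A$ and the direction from $o_B$ to $z$ lies in $V_B$. For such $z$ also $T_A(z),T_B(z)<1.06\le2$, so (4) applies. Let $0<\varepsilon<\varepsilon_0$.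

**Step 3: crossing a wave.** Let $c(t)=(t,z(t))$ be a future-directed timelike curve from $x$ to $y$. For $t\ge0$ in $B(0,10)$ the metric is Minkowski, so $|\dot z|<1$. Going back from $q$, the curve cannot leave $B(0,10)$ during the time considered, so for $t\in[1-5\varepsilon,1+\varepsilon)$
$$|z(t)-q|<1+\varepsilon-t\le6\varepsilon .$$
Put $t_0=1-5\varepsilon>0$ and $w=z(t_0)-q$, so $|w|<6\varepsilon$. By convexity of $T_A$ and $T_B$, and since a maximum is at least the average,
$$\max\{T_A,T_B\}(z(t_0))\ \ge\ 1+\max\{v_A\cdot w,\,v_B\cdot w\}\ \ge\ 1+\tfrac12(v_A+v_B)\cdot w=1+\tfrac45w_n\ \ge\ 1-\tfrac{24}5\varepsilon\ >\ t_0 .$$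
Say $T_A(z(t_0))>t_0$; the case of $B$ is identical. At $t=1+\varepsilon$ we have $T_A(q)=1<1+\varepsilon$. So $T_A(z(t^*))=t^*$ for some $t^*\in(t_0,1+\varepsilon)$. Since $|z(t^*)-q|<6\varepsilon_0$, (4) shows that $c(t^*)$ lies on a null geodesic through $x$. As $t^*>0>-\theta$, the event $c(t^*)$ is a déjà vu moment with $x_-=x$.

## Flattening the dents away from $\mathfrak S_y$

By (3), $\mathfrak S_y=\{(q-(1+\varepsilon)v,\,v)\}$: the unit normals of $S(q,1+\varepsilon)$ that point toward $q$. By Lemma 7, $\mathfrak S_x=N^+\Gamma$.

**Step 1: removing the dents.** Let $N^+\Gamma_s$ be the set of outward unit normals of $\Gamma_s$. As $\langle v,dz\rangle$ vanishes on unit normals of a hypersurface, $N^+\Gamma_s$, $0\le s\le1$, is a Legendrian isotopy, parametrized by $\omega\in S^{n-1}$, from $\mathfrak S_x$ to $N^+S(0,r)=\{(rv,v)\}$. We claim that it is disjoint from $\mathfrak S_y$ for all $s$. Suppose $(z,v)$ were common, $z=R_s(\omega)\omega$. Then $|z-q|=1+\varepsilon$, so $z\notin\bar B(q,1)$. By (Γ1), $\omega$ is outside the supports, and by (Γ2) $z=r\omega$ and $v=\omega$. Then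
$$q=z+(1+\varepsilon)v=(r+1+\varepsilon)\omega ,$$
so $2=|q|=r+1+\varepsilon>2.4$, a contradiction. For $s=0$ this gives $\mathfrak S_x\cap\mathfrak S_y=\varnothing$.

**Step 2: extending to the whole contact manifold.** Recall the Legendrian isotopy extension theorem (Geiges, *An Introduction to Contact Topology*, Thm 2.6.2): an isotopy of closed Legendrians is induced by a contact isotopy starting at the identity. Apply it to the closed Legendrians $N^+\Gamma_s\sqcup\mathfrak S_y$, with the second component fixed. We get a contact isotopy $\Phi_s$ of $\mathfrak N_{\mathcal X}$, $\Phi_0=\mathrm{id}$, with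
$$\Phi_1(\mathfrak S_x)=N^+S(0,r),\qquad\Phi_1(\mathfrak S_y)=\mathfrak S_y ,$$
and $\Phi_1$ preserves the co-orientation, being isotopic to the identity through contactomorphisms.

**Step 3: the model isotopy.** The Legendrian $\{(rv,v)\}$ is what (3) would give for the event $(-r,0)$ in Minkowski space. We use the Minkowski skies along the straight line from $(-r,0)$ to $(1+\varepsilon,q)$, as a formula over the chart. Let $k=q/(1+\varepsilon+r)$, so $|k|=2/(1+\varepsilon+r)<1$, and for $v\in S^{n-1}$, $\sigma\in[-r,1+\varepsilon]$ put
$$\iota(v,\sigma)=\big((\sigma+r)k-\sigma v,\ v\big).$$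

- The first component has norm at most $2+1.5<10$, so $\iota$ lands over the chart.
- At $\sigma=-r$ we get $\{(rv,v)\}=N^+S(0,r)$; at $\sigma=1+\varepsilon$ we get $\{(q-(1+\varepsilon)v,v)\}=\mathfrak S_y$.
- Each slice is an embedding, since $v$ is the second component, and it is Legendrian, since for fixed $\sigma$ we have $\alpha=\langle v,-\sigma\,dv\rangle=0$.
- $\partial_\sigma\iota=(k-v,0)$, and $-\alpha(\partial_\sigma\iota)=-\langle v,k-v\rangle=1-\langle v,k\rangle>0$, so $\iota$ is positive.
- $\iota$ is injective: the second component gives $v$, and for fixed $v$ the first is affine in $\sigma$ with velocity $k-v\ne0$. It is an immersion: its derivative in the $v$-directions is injective already on the second component, while $\partial_\sigma\iota$ is nonzero with zero second component. By compactness it is an embedding.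

**Step 4: pulling back.** The map $\Phi_1^{-1}\circ\iota$ is an embedded positive Legendrian isotopy from $\mathfrak S_x$ to $\mathfrak S_y$. So (DjV) fails, and $(\mathfrak S_x,\mathfrak S_y)$ is not a déjà vu link.

## An open set of events $y$

Fix $\varepsilon\in(0,\varepsilon_0)$, let $y'=(t',q')$ be close to $y=(1+\varepsilon,q)$, and put $\eta=|t'-1-\varepsilon|+|q'-q|$. We check that everything survives for $\eta$ small.

**Step 1: causality and the link.** The condition $x\ll y'$ is open. By (3), $\mathfrak S_{y'}=\{(q'-t'v,v)\}$ depends continuously on $y'$, and $\mathfrak S_x,\mathfrak S_y$ are disjoint compact sets. So there is a ball of events around $y$ all of whose skies are disjoint from $\mathfrak S_x$. For $y'$ in this ball, moving $y$ to $y'$ along a segment gives a Legendrian isotopy of $\mathfrak S_x\sqcup\mathfrak S_y$ to $\mathfrak S_x\sqcup\mathfrak S_{y'}$ through disjoint pairs, with the first component fixed. By the isotopy extension theorem, a co-orientation preserving contactomorphism fixes $\mathfrak S_x$ as a set and takes $\mathfrak S_y$ to $\mathfrak S_{y'}$. It carries the embedded positive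 isotopy found above to one from $\mathfrak S_x$ to $\mathfrak S_{y'}$. So $(\mathfrak S_x,\mathfrak S_{y'})$ is not a déjà vu link.

**Step 2: déjà vu moments.** Let $c(t)=(t,z(t))$ be a timelike curve from $x$ to $y'$, and keep $t_0=1-5\varepsilon$. For $t\in[t_0,t']$,
$$|z(t)-q|\le|z(t)-q'|+|q'-q|\le(t'-t_0)+|q'-q|\le6\varepsilon+\eta .$$
If $\eta<6(\varepsilon_0-\varepsilon)$, the curve stays in $|z-q|<6\varepsilon_0$ on $[t_0,t']$, so (4) applies there. With $w=z(t_0)-q$ the inequality of the previous argument becomes
$$\max\{T_A,T_B\}(z(t_0))\ge1-\tfrac45(6\varepsilon+\eta)>1-5\varepsilon=t_0,$$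
which holds if $\eta<\varepsilon/4$. Finally, $T_A$ and $T_B$ are $1$-Lipschitz, so $T_A(q'),T_B(q')\le1+\eta<1+\varepsilon-\eta\le t'$. So, as before, one of $T_A(z(t))-t$, $T_B(z(t))-t$ changes sign on $[t_0,t']$, and at the zero $t^*\in(t_0,t')$ the event $c(t^*)$ lies on a null geodesic through $x$. It is a déjà vu moment. This completes the proof of Theorem 2. $\square$
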